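\title{Complete Chern-flat metrics on $\mathbb C^2$: torsion, fibrations and normal forms}

\begin{abstract}
A Chern-flat Hermitian metric on $\mathbb C^2$ is given by a global holomorphic coframe declared to be unitary. We show that the complete metrics given by the coframes $dz_1+\lambda e^{\rho(z_1)}dz_2$, $e^{\rho(z_1)}dz_2$, with $\rho$ entire and $\lambda\in\mathbb C$, do not exhaust the complete Chern-flat metrics on $\mathbb C^2$; this answers a question of Miao, Wu and Yang in the negative. The counterexamples belong to a larger family $\omega_{k,h}$, with $k\ge0$ and $h$ entire, and are detected by their torsion. We classify the metrics $\omega_{k,h}$ up to holomorphic isometry, characterize them among all complete Chern-flat metrics on $\mathbb C^2$ by three equivalent conditions, and show that a complete Chern-flat metric whose parallel frame generates a finite-dimensional Lie algebra is one of them.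
\end{abstract}

\section{Introduction}\label{sec:intro}

The Chern connection of a Hermitian metric on a complex manifold is the unique connection $\nabla$ on $T^{1,0}$ that preserves the metric and satisfies $\nabla^{0,1}=\bar\partial$. The metric is \emph{Chern-flat} if the curvature of $\nabla$ vanishes, and \emph{complete} if the underlying Riemannian metric is complete. We work on $\mathbb C^2$ with coordinates $(z_1,z_2)$, write $\partial_j=\partial/\partial z_j$, and denote by $\mathcal O(\mathbb C)$ the ring of entire functions of one variable. A \emph{holomorphic isometry} is a biholomorphic map that pulls one metric back to the other; we write $\omega\cong\tilde\omega$ if there is one.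

On $\mathbb C^2$ the Chern-flat metrics are exactly the metrics
\begin{equation}\label{eq:metric}
\omega=\sqrt{-1}\,\bigl(\varphi^1\wedge\overline{\varphi^1}+\varphi^2\wedge\overline{\varphi^2}\bigr),
\end{equation}
where $\varphi^1,\varphi^2$ is a global holomorphic coframe, and $\omega$ determines the coframe up to a constant unitary matrix (Lemma~\ref{lem:frame}). The dual frame $e_1,e_2$ is holomorphic, unitary and parallel; we call it a \emph{parallel frame} of $\omega$. Flatness is therefore easy to arrange: any $2\times2$ matrix of entire functions with nowhere vanishing determinant produces a Chern-flat metric. The restrictive condition is completeness, which forces every constant combination of $e_1$ and $e_2$ to have a global flow (Lemma~\ref{lem:flows}). What remains of the local geometry is the \emph{torsion} $T=(T^1,T^2)$, the pair of entire functions defined by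
\begin{equation}\label{eq:torsion}
d\varphi^i=T^i\,\varphi^1\wedge\varphi^2,\qquad\text{equivalently}\qquad [e_1,e_2]=-T^1e_1-T^2e_2 .
\end{equation}

For $\rho\in\mathcal O(\mathbb C)$ and $\lambda\in\mathbb C$ let $\omega^{\rho,\lambda}$ be the metric \eqref{eq:metric} with
\begin{equation}\label{eq:oldfamily}
\varphi^1=dz_1+\lambda e^{\rho(z_1)}dz_2,\quad \varphi^2=e^{\rho(z_1)}dz_2;\qquad e_1=\partial_1,\quad e_2=-\lambda\partial_1+e^{-\rho(z_1)}\partial_2 .
\end{equation}
For $\lambda=0$ and $\rho=0$ this is the Euclidean metric. For $\lambda=0$ and $\rho=\tau z_1$ with $\tau>0$ we get $[e_1,e_2]=-\tau e_2$, the nonabelian Lie algebra of dimension two. For arbitrary $\rho$ the metric is still complete, for a simple reason: along a curve of finite length $z_1$ stays bounded, hence $e^{-\rho(z_1)}$ stays bounded, hence $z_2$ stays bounded. The family $\{\omega^{\rho,\lambda}\}$ contains every complete Chern-flat metric on $\mathbb C^2$ with constant torsion (Remark~\ref{rem:line}), and it has the freedom of an entire function; one may well guess that nothing else exists. The following question is posed in \cite{MWY}.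

\medskip
\noindent\textbf{Question.} \emph{Is every complete Chern-flat Hermitian metric on $\mathbb C^2$ holomorphically isometric to $\omega^{\rho,\lambda}$ for some $\rho\in\mathcal O(\mathbb C)$ and $\lambda\in\mathbb C$?}
\medskip

The answer is no, and the completeness argument above shows where to look. In \eqref{eq:oldfamily} the projection $z_1$ sends $e_1$ and $e_2$ to \emph{constant} vector fields on $\mathbb C$. But constant fields are not the only ones with a global flow on $\mathbb C$: so is every affine field $(az+b)\,\partial/\partial z$. If $e_2$ projects to $kz_1\partial_1$, then $z_1$ may grow exponentially with the length of a curve, but it still stays bounded on a curve of finite length. For $k\ge0$ and $h\in\mathcal O(\mathbb C)$ let $\omega_{k,h}$ be the metric \eqref{eq:metric} with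
\begin{equation}\label{eq:newfamily}
\varphi^1=dz_1-kz_1e^{-h(z_1)}dz_2,\quad \varphi^2=e^{-h(z_1)}dz_2;\qquad e_1=\partial_1,\quad e_2=kz_1\partial_1+e^{h(z_1)}\partial_2,
\end{equation}
and let $\omega_\ast=\omega_{1,z_1}$, that is, $\varphi^1=dz_1-z_1e^{-z_1}dz_2$ and $\varphi^2=e^{-z_1}dz_2$.

\begin{theorem}\label{thm:answer}
Every $\omega_{k,h}$ is complete and Chern-flat. Up to holomorphic isometry, the family $\{\omega^{\rho,\lambda}\}$ is exactly $\{\omega_{0,h}\}$, so the parameter $\lambda$ is redundant. If $k>0$, then $\omega_{k,h}$ is holomorphically isometric to some $\omega^{\rho,\lambda}$ if and only if $h$ is constant. In particular $\omega_\ast$ is not, and the answer to the Question is negative.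
\end{theorem}

The parameters $k$ and $h$ are close to being true moduli.

\begin{theorem}\label{thm:moduli}
The torsion of $\omega_{k,h}$ in the frame \eqref{eq:newfamily} is $T=-\bigl(k(1-z_1h'),\,h'\bigr)$.
\begin{enumerate}
\item[(a)] $T$ is constant if and only if either $k=0$ and $h''\equiv0$, or $k>0$ and $h'\equiv0$.
\item[(b)] Two metrics $\omega_{k,h}$ with constant torsion are holomorphically isometric if and only if their $|T|$ agree. A metric with constant torsion is never holomorphically isometric to one with nonconstant torsion.
\item[(c)] If $\omega_{k,h}$ and $\omega_{\tilde k,\tilde h}$ have nonconstant torsion, then $\omega_{k,h}\cong\omega_{\tilde k,\tilde h}$ if and only if $k=\tilde k$ and $\tilde h(pz+q)=h(z)+\mathrm{const}$ for some $p,q\in\mathbb C$ with $|p|=1$, where $q=0$ if $k>0$.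
\end{enumerate}
\end{theorem}

The next two theorems describe the enlarged family intrinsically. For a holomorphic function $f$ we have $|\partial f|_\omega^2=|e_1f|^2+|e_2f|^2$.

\begin{theorem}\label{thm:char}
Let $\omega$ be a complete Chern-flat metric on $\mathbb C^2$ with parallel frame $e_1,e_2$, and let $r$ be the distance to $0$. The following are equivalent.
\begin{enumerate}
\item[(i)] $\omega$ is holomorphically isometric to some $\omega_{k,h}$.
\item[(ii)] On some nonempty connected open set there is a holomorphic vector field $\xi\not\equiv0$ with $[\xi,e_1]=[\xi,e_2]=0$.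
\item[(iii)] There is a nonconstant entire function $f$ such that on each level set of $f$ one has $|\partial f|_\omega\le C(1+r)^\alpha$, with $C<\infty$ and $\alpha\in[0,\tfrac12)$ depending on the level set. (This holds, for example, if $|\partial f|_\omega$ is bounded on each level set.)
\item[(iv)] There is a nonconstant entire function $f$ with $d(e_if)\wedge df\equiv0$ for $i=1,2$.
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:lie}
If $\omega$ is a complete Chern-flat metric on $\mathbb C^2$ whose parallel frame $e_1,e_2$ generates a finite-dimensional Lie algebra of vector fields, then $\omega$ is holomorphically isometric to some $\omega_{k,h}$.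
\end{theorem}

We do not know whether every complete Chern-flat metric on $\mathbb C^2$ satisfies the conditions of Theorem~\ref{thm:char}.

Theorems~\ref{thm:answer} and~\ref{thm:moduli} are direct computations with the torsion (Sections~\ref{sec:answer} and~\ref{sec:moduli}). The main step of Theorem~\ref{thm:char} is (iv)$\Rightarrow$(i), in which the coordinate $z_1$ is reconstructed as the projection to the leaf space of a foliation (Section~\ref{sec:normal}); the other implications are in Section~\ref{sec:easy}. Theorem~\ref{thm:lie} is reduced to condition (iv) in Section~\ref{sec:lie}.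

\section{Frames, torsion and flows}\label{sec:prelim}

We identify a real tangent vector with its $(1,0)$-part and measure its length by $|v|^2=|\varphi^1(v)|^2+|\varphi^2(v)|^2$; this differs from other normalizations by a constant factor, which affects no statement. An integral curve of a holomorphic vector field $X$ is a solution of $\dot z=X(z)$ in real time.

\begin{lemma}\label{lem:frame}
\begin{enumerate}
\item[(a)] A Hermitian metric on $\mathbb C^2$ is Chern-flat if and only if it has the form \eqref{eq:metric} for a global holomorphic coframe $\varphi=(\varphi^1,\varphi^2)$. The dual frame is then parallel.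
\item[(b)] Let $\Psi\colon(\mathbb C^2,\omega)\to(\mathbb C^2,\tilde\omega)$ be a holomorphic isometry of Chern-flat metrics with holomorphic unitary coframes $\varphi,\tilde\varphi$ and torsions $T,\tilde T$. Then $\Psi^*\tilde\varphi=U\varphi$ for a constant $U\in U(2)$, and
\begin{equation}\label{eq:transform}
\tilde T\circ\Psi=\frac{UT}{\det U}.
\end{equation}
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let the Chern connection be flat. Since $\mathbb C^2$ is simply connected, parallel transport of a unitary basis at one point gives a global parallel unitary frame $e_1,e_2$. It is holomorphic because $\bar\partial e_i=\nabla^{0,1}e_i=0$, and its dual coframe gives \eqref{eq:metric}. Conversely, let $\omega$ be given by \eqref{eq:metric} with $\varphi$ holomorphic, and let $\nabla'$ be the connection for which the dual frame is parallel. It preserves the metric because the frame is unitary, and $(\nabla')^{0,1}=\bar\partial$ because the frame is holomorphic. So $\nabla'$ is the Chern connection, and it is flat.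

(b) Both $\Psi^*\tilde\varphi$ and $\varphi$ are holomorphic unitary coframes for $\omega$, so $\Psi^*\tilde\varphi=U\varphi$ with $U$ holomorphic and unitary at each point. Then $U^*=U^{-1}$ is holomorphic too, so the entries of $U$ are holomorphic and antiholomorphic, hence constant. Finally $d(U\varphi)=UT\,\varphi^1\wedge\varphi^2$ and $(U\varphi)^1\wedge(U\varphi)^2=\det U\,\varphi^1\wedge\varphi^2$, which gives \eqref{eq:transform}.
\end{proof}

The two forms of \eqref{eq:torsion} agree because $d\varphi^i(e_1,e_2)=-\varphi^i([e_1,e_2])$, and the name is justified: for a parallel frame the torsion of $\nabla$ is $\nabla_{e_1}e_2-\nabla_{e_2}e_1-[e_1,e_2]=T^1e_1+T^2e_2$. By \eqref{eq:transform}, the following are invariants of holomorphic isometry: the dimension of the linear span of $T(\mathbb C^2)\subset\mathbb C^2$; whether $T$ is constant; and, for constant $T$, the number $|T|$. The first has a concrete meaning. Since $d(A\varphi^1+B\varphi^2)=(AT^1+BT^2)\,\varphi^1\wedge\varphi^2$ for constants $A,B$,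
\begin{equation}\label{eq:closed}
T \text{ takes values in a complex line}\iff \text{some } A\varphi^1+B\varphi^2,\ (A,B)\ne0,\text{ is closed.}
\end{equation}

We call a holomorphic vector field $X$ on a complex manifold \emph{$\mathbb C$-complete} if the integral curves of $sX$ exist for all time, for every $s\in\mathbb C$. Let $\exp(sX)$ be the time-one map of $sX$. It depends holomorphically on $s$ and on the initial point, since the equation $\dot z=sX(z)$ does, and $\exp((s+s')X)=\exp(sX)\exp(s'X)$, since $sX$ and $s'X$ commute. Thus $\exp(sX)$, $s\in\mathbb C$, is a holomorphic flow by automorphisms. For $u=(u^1,u^2)\in\mathbb C^2$ put $e_u=u^1e_1+u^2e_2$.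

\begin{lemma}\label{lem:flows}
Let $\omega$ be complete and Chern-flat on $\mathbb C^2$. Then every $e_u$ is $\mathbb C$-complete, and the group $G\subset\operatorname{Aut}(\mathbb C^2)$ generated by the maps $\exp(e_u)$, $u\in\mathbb C^2$, acts transitively.
\end{lemma}

\begin{proof}
An integral curve of $e_u$ has constant speed $|u|$, so on a bounded time interval it stays in a closed metric ball, which is compact by the Hopf--Rinow theorem. Hence it extends to all time. Since $se_u=e_{su}$, the field $e_u$ is $\mathbb C$-complete. For a point $x$, the map $u\mapsto\exp(e_u)x$ has the invertible differential $u\mapsto e_u(x)$ at $u=0$, so the orbit $Gx$ contains a neighborhood of $x$. Thus all orbits are open, and since $\mathbb C^2$ is connected there is only one.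
\end{proof}

The elements of $G$ need not be isometries; what will matter is that $G$ is transitive and preserves every object that is infinitesimally preserved by $e_1$ and $e_2$. Two elementary facts on flows will each be used twice.

\begin{lemma}\label{lem:affine}
Let $\theta_s$, $s\in\mathbb C$, be automorphisms of $\mathbb C$ such that $s\mapsto\theta_s(z)$ is holomorphic for each $z$. Then $z\mapsto\frac{d}{ds}\big|_{s=0}\theta_s(z)$ is an affine function.
\end{lemma}

\begin{proof}
Automorphisms of $\mathbb C$ are affine, so $\theta_s(z)=\theta_s(0)+(\theta_s(1)-\theta_s(0))z$. Differentiate in $s$.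
\end{proof}

\begin{lemma}\label{lem:orbit}
Let $M$ be a connected, simply connected complex manifold of dimension $n$ with commuting $\mathbb C$-complete holomorphic vector fields $Y_1,\dots,Y_n$ that are linearly independent at every point. Then for $x\in M$ the map $(t_1,\dots,t_n)\mapsto\exp(t_1Y_1)\cdots\exp(t_nY_n)x$ is a biholomorphism $\mathbb C^n\to M$ that carries $\partial/\partial t_j$ to $Y_j$.
\end{lemma}

\begin{proof}
The flows commute and define an action of $\mathbb C^n$ whose orbit maps carry $\partial/\partial t_j$ to $Y_j$ and are therefore local biholomorphisms. So the orbits are open, the action is transitive, the stabilizer $\Gamma$ of $x$ is discrete, and $\mathbb C^n/\Gamma\to M$ is biholomorphic. Hence $\Gamma\cong\pi_1(M)$ is trivial.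
\end{proof}

\begin{example}\label{ex:incomplete}
Replace $kz_1$ in \eqref{eq:newfamily} by $z_1^2$ and take $h=0$, so that $e_1=\partial_1$ and $e_2=z_1^2\partial_1+\partial_2$. The metric with this unitary frame is Chern-flat. It is not complete: on the integral curve of $e_2$ with $z_1(0)=1$ we have $z_1(t)=1/(1-t)$, so a curve of length $1$ leaves every compact set. Yet conditions (ii)--(iv) of Theorem~\ref{thm:char} hold with $\xi=\partial_2$ and $f=z_1$, for which $e_1f=1$ and $e_2f=z_1^2$. Moreover $[e_1,e_2]=2z_1\partial_1$ and $[z_1\partial_1,e_2]=z_1^2\partial_1$, so $e_1,e_2$ generate the four-dimensional Lie algebra spanned by $\partial_1,z_1\partial_1,z_1^2\partial_1,\partial_2$. Since all $\omega_{k,h}$ are complete, Theorems~\ref{thm:char} and~\ref{thm:lie} both fail without completeness.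
\end{example}

\section{The torsion leaves the line: proof of Theorem~\ref{thm:answer}}\label{sec:answer}

We first look at $\omega_\ast$, whose frame is $e_1=\partial_1$, $e_2=z_1\partial_1+e^{z_1}\partial_2$. An integral curve of $e_u$ solves the triangular system $\dot z_1=u^1+u^2z_1$, $\dot z_2=u^2e^{z_1}$: a linear equation followed by a quadrature. For $e_2$ and the initial point $(a,b)$ the solution is $z_1=ae^t$, $z_2=b+\int_0^t\exp(ae^\tau)\,d\tau$, which for $a>0$ grows doubly exponentially but is finite for all $t$. As for the bracket, $e^{z_1}\partial_2=e_2-z_1e_1$ gives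
\[
[e_1,e_2]=\partial_1+e^{z_1}\partial_2=(1-z_1)e_1+e_2 ,
\]
which is $e_1+e_2$ on the line $z_1=0$ and $e_2$ on the line $z_1=1$. Thus $T=(z_1-1,-1)$ takes the independent values $(-1,-1)$ and $(0,-1)$. For the frame \eqref{eq:oldfamily}, on the other hand,
\[
[e_1,e_2]=-\rho'e^{-\rho}\partial_2=-\rho'\,(\lambda e_1+e_2),
\]
so $T=\rho'\cdot(\lambda,1)$ takes values in a line. By \eqref{eq:transform}, $\omega_\ast$ is not holomorphically isometric to any $\omega^{\rho,\lambda}$. The general proof turns the remark on flows into an estimate valid along all curves, and decides for which $(k,h)$ the torsion spans the plane.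

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
\emph{Flatness and completeness.} In \eqref{eq:newfamily} we have $\varphi^1\wedge\varphi^2=e^{-h}dz_1\wedge dz_2\neq0$, so $\omega_{k,h}$ is Chern-flat by Lemma~\ref{lem:frame}. Let $\gamma=(z_1,z_2)$ be a piecewise $C^1$ curve of length at most $\ell$ that starts at a point $x=(a,b)$. From
\begin{equation}\label{eq:dz1}
dz_1=\varphi^1+kz_1\varphi^2
\end{equation}
we get $|\dot z_1|\le(1+k|z_1|)|\dot\gamma|\le(1+k)(1+|z_1|)|\dot\gamma|$. Hence the Lipschitz function $\log(1+|z_1|)$ increases by at most $(1+k)\ell$ along $\gamma$, and $|z_1|\le M:=(1+|a|)e^{(1+k)\ell}$. From $dz_2=e^{h(z_1)}\varphi^2$ we then get $|z_2-b|\le\ell\max_{|z|\le M}|e^{h(z)}|$. Both bounds depend only on $x$ and $\ell$, so every metric ball is relatively compact, and $\omega_{k,h}$ is complete.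

\emph{The parameter $\lambda$.} We have $\omega_{0,h}=\omega^{-h,0}$. Conversely, given $\rho$ and $\lambda$, the form $\varphi^1-\lambda\varphi^2=dz_1$ in \eqref{eq:oldfamily} is closed, and we rotate the coframe so that this form comes first. Put $\mu=\sqrt{1+|\lambda|^2}$ and
\[
\psi^1=\frac1\mu(\varphi^1-\lambda\varphi^2),\qquad \psi^2=\frac1\mu(\bar\lambda\varphi^1+\varphi^2).
\]
The rows $\mu^{-1}(1,-\lambda)$ and $\mu^{-1}(\bar\lambda,1)$ are orthonormal, so $\psi^1,\psi^2$ define the same metric. We compute $\psi^1=dz_1/\mu$ and
\[
\psi^2=\frac1\mu\bigl(\bar\lambda\,dz_1+\mu^2e^{\rho}dz_2\bigr)=\mu e^{\rho}\bigl(dz_2+\mu^{-2}\bar\lambda e^{-\rho}dz_1\bigr).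
\]
Let $F$ be entire with $F'=\mu^{-2}\bar\lambda e^{-\rho}$. In the global coordinates $w_1=z_1/\mu$, $w_2=z_2+F(z_1)$ we have $\psi^1=dw_1$ and $\psi^2=e^{-h(w_1)}dw_2$ with $h(w)=-\rho(\mu w)-\log\mu$. Thus $\omega^{\rho,\lambda}\cong\omega_{0,h}$.

\emph{The torsion.} Differentiating \eqref{eq:newfamily}, we find $d\varphi^2=-h'e^{-h}dz_1\wedge dz_2$ and $d\varphi^1=-k(z_1e^{-h})'dz_1\wedge dz_2=-k(1-z_1h')e^{-h}dz_1\wedge dz_2$. Dividing by $\varphi^1\wedge\varphi^2$,
\begin{equation}\label{eq:T}
T=-\bigl(k(1-z_1h'),\,h'\bigr).
\end{equation}
For $k=0$ the values lie in the line $\{0\}\times\mathbb C$.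

\emph{The case $k>0$, $h$ nonconstant.} Suppose that $T$ takes values in a line. Then $Ak(1-z_1h')+Bh'\equiv0$ for some $(A,B)\ne0$. If $A=0$, then $h'\equiv0$, contrary to assumption. If $A\ne0$, then $h'\cdot(kz_1-B/A)\equiv k$; the left side vanishes at $z_1=B/(Ak)$ because $h'$ is entire, while $k\neq0$. So $T(\mathbb C^2)$ spans $\mathbb C^2$, and by \eqref{eq:transform} the metric $\omega_{k,h}$ is not isometric to any $\omega_{0,h_0}$, hence not to any $\omega^{\rho,\lambda}$.

\emph{The case $k>0$, $h$ constant.} Now $\varphi^2$ is closed, so the roles of the two forms are exchanged. Put $w_1=e^{-h}z_2$ and $w_2=e^{-kw_1}z_1$; these are global coordinates, with inverse $z_1=e^{kw_1}w_2$, $z_2=e^hw_1$. Then $\varphi^2=dw_1$ and $dw_2=e^{-kw_1}(dz_1-kz_1dw_1)=e^{-kw_1}\varphi^1$. So the unitary coframe is $dw_1$, $e^{kw_1}dw_2$, and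
\begin{equation}\label{eq:consth}
\omega_{k,h}\cong\omega^{kz_1,0}=\omega_{0,-kz_1}\qquad(h\text{ constant}).
\end{equation}
This completes the proof.
\end{proof}

\section{Isometry classes: proof of Theorem~\ref{thm:moduli}}\label{sec:moduli}

The formula for $T$ is \eqref{eq:T}.

(a) If $k=0$, then $T=-(0,h')$ is constant exactly when $h''\equiv0$. If $k>0$, then $T$ is constant exactly when $h'$ and $z_1h'$ are both constant, that is, when $h'\equiv0$.

(b) By \eqref{eq:transform}, constancy of $T$ and the value of $|T|$ are invariant. It remains to show that metrics with the same constant $\tau=|T|$ are isometric. By (a), either $k=0$, $h=cz_1+d$ and $\tau=|c|$, or $k>0$, $h$ is constant and $\tau=k$. In the second case $\omega_{k,h}\cong\omega_{0,-\tau z_1}$ by \eqref{eq:consth}. In the first case choose $p$ with $|p|=1$ and $\tau p=-c$, and put $w_1=pz_1$, $w_2=e^{-d}z_2$. Then $\varphi^1=\bar p\,dw_1$ and $\varphi^2=e^{-cz_1}dw_2=e^{\tau w_1}dw_2$, so again the metric is isometric to $\omega_{0,-\tau z_1}$. For $\tau=0$ only the first case occurs, and the metric is Euclidean.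

(c) The point is that nonconstant torsion remembers the fibration $z_1$. Let $\Psi$ be a holomorphic isometry from $\omega_{k,h}$ to $\omega_{\tilde k,\tilde h}$, put $Z_j=z_j\circ\Psi$ and $\psi^i=\Psi^*\tilde\varphi^i=U_{i1}\varphi^1+U_{i2}\varphi^2$, with $U$ constant and unitary. Regard $T$ and $\tilde T$ as functions of one variable. Differentiating $\tilde T(Z_1)=UT(z_1)/\det U$ and taking the wedge product with $dz_1$ gives $\tilde T'(Z_1)\,dZ_1\wedge dz_1=0$. As $\tilde T'\not\equiv0$ and $Z_1$ is surjective, $\tilde T'(Z_1)\not\equiv0$, so $dZ_1\wedge dz_1\equiv0$ and $Z_1=\theta(z_1)$ with $\theta$ entire. The same argument for $\Psi^{-1}$ produces an entire inverse of $\theta$, so $\theta(z)=pz+q$ with $p\ne0$.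

Apply \eqref{eq:dz1} to both metrics:
\[
\psi^1+\tilde k(pz_1+q)\psi^2=dZ_1=p\,dz_1=p\,\varphi^1+pkz_1\varphi^2 .
\]
The coefficients of $\varphi^1$ and $\varphi^2$ give $U_{11}+\tilde k(pz_1+q)U_{21}=p$ and $U_{12}+\tilde k(pz_1+q)U_{22}=pkz_1$. Comparing powers of $z_1$,
\[
\tilde kU_{21}=0,\qquad U_{11}=p,\qquad \tilde kU_{22}=k,\qquad U_{12}+\tilde kqU_{22}=0 .
\]
If $\tilde k>0$, then $U_{21}=0$, so the unitary matrix $U$ is diagonal with unimodular entries; then $\tilde kU_{22}=k\ge0$ gives $k=\tilde k$ and $U_{22}=1$, and the last equation gives $q=0$. If $\tilde k=0$, then $k=0$ and $U_{12}=0$, so $U$ is again diagonal. In both cases $k=\tilde k$, $|p|=|U_{11}|=1$, and $\psi^2=U_{22}\varphi^2$ reads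
\[
dZ_2=U_{22}\,e^{\tilde h(pz_1+q)-h(z_1)}dz_2 .
\]
The left side is closed, so the exponent has zero derivative and is constant.

Conversely, let $k=\tilde k$, $|p|=1$, $kq=0$ and $\tilde h(pz+q)-h(z)\equiv c$. Put $Z_1=pz_1+q$ and $Z_2=e^cz_2$. Then $\psi^2=e^{-\tilde h(Z_1)}e^cdz_2=\varphi^2$ and $\psi^1=p\,dz_1-k(pz_1+q)\varphi^2=p\varphi^1$, so $(Z_1,Z_2)$ is a holomorphic isometry. \qed

\section{Three ways to find a function adapted to the frame}\label{sec:easy}

Condition (iv) of Theorem~\ref{thm:char} says that, where $df\ne0$, the derivatives $e_1f$ and $e_2f$ are locally constant along the level sets of $f$: the frame projects to vector fields on the target of $f$. The condition is linear in $e_i$, so it holds for all $e_u$ and is unchanged by a constant change of frame. In this section we prove (i)$\Rightarrow$(ii), (i)$\Rightarrow$(iii), (ii)$\Rightarrow$(iv) and (iii)$\Rightarrow$(iv). We use repeatedly that in dimension two, two $1$-forms that annihilate the same nonzero vector have zero wedge product.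

\medskip
\noindent\emph{(i)$\Rightarrow$(ii), (iii).} For $\omega_{k,h}$ the coefficients of the frame \eqref{eq:newfamily} do not depend on $z_2$, so $\xi=\partial_2$ commutes with it; and for $f=z_1$ the function $|\partial f|^2=1+k^2|z_1|^2$ is constant on each level set. If $\Psi$ is a holomorphic isometry from $\omega$ to $\omega_{k,h}$, pull back $\xi$ and $f$. By Lemma~\ref{lem:frame}, $\Psi$ carries $e_1,e_2$ to constant unitary combinations of the frame \eqref{eq:newfamily}, so both properties persist.

\medskip
\noindent\emph{(ii)$\Rightarrow$(iv).} The field $\xi$ is only local, and we need a global function that it annihilates; the torsion supplies one. By the Jacobi identity $\xi$ commutes with $[e_1,e_2]=-T^1e_1-T^2e_2$, so $(\xi T^1)e_1+(\xi T^2)e_2=0$ and $\xi T^1=\xi T^2=0$. If some $T^i$ is nonconstant, put $f=T^i$. Then $\xi f=0$ and $\xi(e_jf)=e_j(\xi f)=0$, so $d(e_jf)\wedge df=0$ on the nonempty open set where $\xi\ne0$, hence on $\mathbb C^2$ by the identity theorem. If $T$ is constant, it takes values in a line, and by \eqref{eq:closed} some $A\varphi^1+B\varphi^2\neq0$ is closed, hence equal to $df$ with $f$ entire and nonconstant.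 Then $e_1f=A$ and $e_2f=B$ are constant, and (iv) holds.

\medskip
\noindent\emph{(iii)$\Rightarrow$(iv).} We must show that $e_if$ does not vary along the level sets. The idea is to parametrize them by $\mathbb C$ and apply Liouville's theorem. The field
\[
\zeta=(e_2f)\,e_1-(e_1f)\,e_2
\]
is holomorphic, satisfies $\zeta f=0$, and has length $|\zeta|=|\partial f|_\omega$. Fix a point $x$ and let $C,\alpha$ be the constants for the level set through $x$. An integral curve of $e^{\sqrt{-1}\theta}\zeta$ starting at $x$ stays in this level set. Since $r$ is $1$-Lipschitz, $|\frac{d}{dt}(1+r)|\le C(1+r)^\alpha$ for almost every $t$ along the curve, and integration gives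
\begin{equation}\label{eq:growth}
(1+r)^{1-\alpha}\le(1+r(x))^{1-\alpha}+C(1-\alpha)|t| .
\end{equation}
As $\alpha<1$, the curve stays in a closed metric ball on each bounded time interval, and this ball is compact by completeness. Since $x$ and $\theta$ are arbitrary, $\zeta$ is $\mathbb C$-complete. For $t=|t|e^{\sqrt{-1}\theta}\in\mathbb C$, the point $\exp(t\zeta)x$ is reached at time $|t|$ along the curve above, so \eqref{eq:growth} holds there, and the entire function $g_i(t)=(e_if)(\exp(t\zeta)x)$ satisfies
\[
|g_i(t)|\le C(1+r)^\alpha=O\bigl((1+|t|)^{\alpha/(1-\alpha)}\bigr).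
\]
Here, and only here, we use $\alpha<\tfrac12$: it makes the exponent less than $1$, and an entire function that is $o(|t|)$ is constant by the Cauchy estimate for $g_i'$. Hence $\zeta(e_if)(x)=g_i'(0)=0$ for every $x$. On the nonempty open set where $df\ne0$ we have $\zeta\ne0$ and $\zeta f=\zeta(e_if)=0$, so $d(e_if)\wedge df=0$ there, hence everywhere.

\section{From the function to the normal form}\label{sec:normal}

We prove (iv)$\Rightarrow$(i). For $\omega_{k,h}$, condition (iv) holds not only for $z_1$ but for $f=F(z_1)$ with any nonconstant entire $F$, because $e_if$ is again a function of $z_1$. The function $f=z_1^2$ has critical points, and its level sets are in general disconnected. So $f$ itself need not be the coordinate we want; we must recover $z_1$ as the projection onto the space of connected components of level sets.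

\begin{proposition}\label{prop:fibration}
Let $\omega$ be complete and Chern-flat on $\mathbb C^2$, and let $f$ satisfy condition (iv). Then there is a surjective holomorphic submersion $\pi\colon\mathbb C^2\to\mathbb C$ with connected fibers such that every $g\in G$ maps fibers onto fibers.
\end{proposition}

Two things can go wrong for a general entire function. The foliation by level sets can be singular, as for $z_1z_2$ at the origin. And even if it is not, its leaf space can fail to be Hausdorff. Take $f_0=z_1+z_1^2z_2$. Its differential $(1+2z_1z_2)dz_1+z_1^2dz_2$ vanishes nowhere. The level set $f_0=0$ has the two components $z_1=0$ and $z_1z_2=-1$, while for $c\ne0$ the level set $f_0=c$ is the connected graph $z_2=(c-z_1)/z_1^2$ over $\mathbb C\setminus\{0\}$ and contains both $(c,0)$ and $(1,c-1)$. As $c\to0$ these points tend to $(0,0)$ and $(1,-1)$, so the two components of $f_0=0$ cannot be separated in the leaf space. Under condition (iv) both defects are excluded by one principle: the set where the defect occurs is $G$-invariant and is not everything, so it is empty by Lemma~\ref{lem:flows}.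

\begin{proof}[Proof of Proposition~\ref{prop:fibration}]
\emph{Step 1: an invariant nonsingular foliation.} The form $df$ may vanish along curves without the foliation being singular, so we first divide out the common factor. Write $df=f_1dz_1+f_2dz_2$. If one $f_j$ vanishes identically, let $m$ be the other. Otherwise let $m$ be an entire function whose divisor is the largest common part of the divisors of $f_1$ and $f_2$; it exists because every divisor on $\mathbb C^2$ is principal. In both cases $df=m\eta$, where $\eta$ is a holomorphic $1$-form whose zero set $S$ contains no curve and is therefore discrete.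

Let $L_u$ be the Lie derivative along $e_u$. Since $L_udf=d(e_uf)$, condition (iv) gives
\[
0=L_u(m\eta)\wedge m\eta=\bigl((e_um)\eta+mL_u\eta\bigr)\wedge m\eta=m^2\,L_u\eta\wedge\eta ,
\]
so $L_u\eta\wedge\eta\equiv0$. Off $S$ this means $L_u\eta=\nu_u\eta$ with $\nu_u$ holomorphic, and $\nu_u$ extends across the isolated points of $S$ by Hartogs' theorem. For fixed $x$, the covector $\eta_s=(\exp(se_u)^*\eta)_x$ solves $\frac{d}{ds}\eta_s=\nu_u(\exp(se_u)x)\,\eta_s$, hence
\[
\exp(e_u)^*\eta=\exp\Bigl(\int_0^1\nu_u\circ\exp(se_u)\,ds\Bigr)\,\eta .
\]
Therefore $g^*\eta$ is a nowhere vanishing multiple of $\eta$ for every $g\in G$. So $S$ is $G$-invariant, and being discrete it is empty. The line field $\ker\eta$, spanned by a nowhere vanishing holomorphic vector field, defines a nonsingular holomorphic foliation $\mathcal F$, and $G$ maps leaves onto leaves.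

Every point has a \emph{foliation chart}, a bidisc with coordinates $(x,y)$ in which $\ker\eta$ is spanned by $\partial/\partial x$; the discs $y=\mathrm{const}$ are its \emph{plaques}. In such a chart $f=F(y)$ with $F$ nonconstant. After shrinking the chart around a given point, $F$ takes its value at that point only once, so the level set $Z$ of $f$ through the point meets the chart in a single plaque. Thus $Z$ is a closed submanifold, partitioned into leaves, each connected and open in $Z$. The leaves are therefore the connected components of the level sets, and they are closed submanifolds of $\mathbb C^2$. Since $df=F'(y)dy$, the set $\{df=0\}$ is a union of plaques in every chart, hence a union of leaves, and it is not all of $\mathbb C^2$.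

\emph{Step 2: charts on the leaf space.} Let $\Sigma$ be the set of leaves with the quotient topology and $\pi\colon\mathbb C^2\to\Sigma$ the projection. The map $\pi$ is open. Indeed, let $O$ be open, let $\hat O$ be the interior of $\pi^{-1}(\pi(O))$, and let $L$ be a leaf that meets $O$. Then $L\cap\hat O$ is nonempty and open in $L$. It is closed in $L$: if $x_0\in L$ lies in its closure, take a chart around $x_0$ that meets $L$ in one plaque; this plaque contains a point of $\hat O$, and the plaques through a small neighborhood of that point form an open subset of $\pi^{-1}(\pi(O))$ containing $x_0$. So $L\subset\hat O$, and $\pi^{-1}(\pi(O))$ is open. In particular the images of a countable base of $\mathbb C^2$ form a countable base of $\Sigma$.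

The function $f$ is a good coordinate on $\Sigma$ only near leaves where $df\ne0$; we use $G$ to move it to the others. Fix a leaf $L_0$ along which $df\ne0$. Given a leaf $L$, choose $g\in G$ with $g(L_0)=L$ and put $f_L=f\circ g^{-1}$. This entire function is constant on leaves, the set $\{df_L=0\}$ is a union of leaves, and $df_L\ne0$ along $L$. Let $\Delta$ be a disc $x=\mathrm{const}$ in a foliation chart through a point of $L$, so small that $f_L|_\Delta$ is injective with nowhere vanishing derivative. Points of $\Delta$ on the same leaf have the same value of $f_L$, so $\pi|_\Delta$ is injective. It is open, because an open subset of $\Delta$ has the same image as the open union of the plaques through it. Thus $\pi|_\Delta$ is a homeomorphism onto an open set $V\subset\Sigma$, and $f_L$ descends to a homeomorphism from $V$ onto the open set $f_L(\Delta)\subset\mathbb C$. The transition from the chart $(\Delta,f_L)$ to a chart $(\Delta',f_{L'})$ is a restriction of $f_{L'}\circ(f_L|_\Delta)^{-1}$, which is holomorphic. In the chart $V$ the map $\pi$ is given by $f_L$ on $\pi^{-1}(V)$, where $df_L\ne0$; so $\pi$ is a holomorphic submersion.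

\emph{Step 3: $\Sigma$ is Hausdorff.} Cover $\Sigma$ by countably many charts $V_n=\pi(\Delta_n)$, each homeomorphic to a disc. Let $B$ be the set of points $a\in\Sigma$ for which there is $b\ne a$ such that every neighborhood of $a$ meets every neighborhood of $b$. Let $a\in B\cap V_1$, with $b\in V_n$, and put $W_n=V_1\cap V_n$. Then $a\notin W_n$, for otherwise $a$ and $b$ would lie in the open Hausdorff set $V_n$ and could be separated. But for every neighborhood $N$ of $a$, the set $N\cap V_1$ meets the neighborhood $V_n$ of $b$, so $N$ meets $W_n$. Hence $a$ lies in the boundary of the open set $W_n$ in $V_1$, which is closed and nowhere dense in $V_1$. By the Baire category theorem these countably many boundaries do not cover the disc $V_1$, so $B\ne\Sigma$. The group $G$ acts transitively on $\Sigma$ by homeomorphisms, which preserve $B$. Hence $B=\emptyset$, and $\Sigma$ is a connected Riemann surface.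

\emph{Step 4: $\Sigma\cong\mathbb C$.} Divide a loop in $\Sigma$ into arcs, each contained in a chart $V_n$, and lift each arc to $\Delta_n$. The end of one lift and the start of the next lie on the same leaf and can be joined by a path in it. The result is a loop in $\mathbb C^2$ whose image under $\pi$ is the given loop with pauses. Contracting it in $\mathbb C^2$ and projecting, we see that $\Sigma$ is simply connected, so by the uniformization theorem it is the sphere, the disc or $\mathbb C$. It is not the sphere, since $f$ descends to a nonconstant holomorphic function on it. It is not the disc, since $\pi$ would then be a bounded nonconstant holomorphic function on $\mathbb C^2$. So $\Sigma\cong\mathbb C$, and the fibers of $\pi$ are the leaves.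
\end{proof}

\begin{proposition}\label{prop:normal}
Let $\omega$ be complete and Chern-flat on $\mathbb C^2$, and let $\pi$ be as in Proposition~\ref{prop:fibration}. Then $\omega\cong\omega_{k,h}$ for some $k\ge0$ and $h\in\mathcal O(\mathbb C)$.
\end{proposition}

\begin{proof}
Lemma~\ref{lem:affine} is applied twice, to the base and to the fibers; this is where the shape of \eqref{eq:newfamily} comes from.

\emph{Step 1: the frame on the base.} Since $\exp(se_u)=\exp(e_{su})\in G$ permutes the fibers, $\pi\circ\exp(se_u)=\theta_s\circ\pi$ for a bijection $\theta_s$ of $\mathbb C$. If $\sigma$ is a local holomorphic section of the submersion $\pi$, then $\theta_s(z)=\pi(\exp(se_u)\sigma(z))$ is holomorphic in $z$ and $s$. By Lemma~\ref{lem:affine}, $e_u\pi=a_u\circ\pi$ with $a_u$ affine, and $u\mapsto a_u$ is linear. Write $a_1,a_2$ for the functions belonging to $e_1,e_2$. They have no common zero, because $\pi$ is surjective and $d\pi$ vanishes nowhere. We may change the frame by a constant unitary matrix and $\pi$ by an affine map.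

Suppose first that all $a_u$ are constant. The linear functional $u\mapsto a_u$ is nonzero and annihilates a unit vector, so after a unitary change $a_2=0$ and $a_1\ne0$; replace $\pi$ by $\pi/a_1$. Suppose next that the linear functional $u\mapsto a_u'$ is nonzero. It annihilates a unit vector, so after a unitary change $a_1$ is constant and $a_2$ has slope $\kappa\ne0$. Then $a_2$ has a zero, so $a_1\ne0$. Replacing $\pi$ by $\pi/a_1$ makes $a_1=1$ and keeps the slope $\kappa$; a translation of $\pi$ makes $a_2(z)=\kappa z$; and multiplying $e_2$ by $|\kappa|/\kappa$ makes the slope positive. In both cases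
\begin{equation}\label{eq:projected}
e_1\pi=1,\qquad e_2\pi=k\pi,\qquad k\ge0 .
\end{equation}

\emph{Step 2: global coordinates.} Let $F_c=\pi^{-1}(c)$, a connected Riemann surface. By \eqref{eq:projected}, $\pi\circ\exp(se_1)=\pi+s$, so the map $\mathbb C\times F_0\to\mathbb C^2$, $(s,x)\mapsto\exp(se_1)x$, is biholomorphic with inverse $y\mapsto(\pi(y),\exp(-\pi(y)e_1)y)$. Hence $F_0$ is simply connected. For $c\in\mathbb C$ put $u(c)=(-kc,1)$. By \eqref{eq:projected}, $e_{u(c)}\pi=k(\pi-c)$, so by uniqueness for the equation $\frac{dw}{ds}=k(w-c)$ the flow $\exp(se_{u(c)})$ preserves $F_c$. For $c=0$ this says that $e_2$ restricts to a $\mathbb C$-complete, nowhere vanishing field on $F_0$, and by Lemma~\ref{lem:orbit} the map $t\mapsto\exp(te_2)x_0$ is a biholomorphism $\mathbb C\to F_0$ for $x_0\in F_0$. Therefore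
\[
\Phi\colon\mathbb C^2\to\mathbb C^2,\qquad \Phi(w_1,w_2)=\exp(w_1e_1)\exp(w_2e_2)\,x_0
\]
is biholomorphic, and in the coordinates $(w_1,w_2)$ we have $\pi=w_1$ and $e_1=\partial/\partial w_1$.

\emph{Step 3: the frame on the fibers.} The field $e_2-kw_1e_1$ annihilates $w_1$ and vanishes nowhere, so it equals $g\,\partial/\partial w_2$ with $g$ entire and nowhere zero. On $F_c$ it coincides with $e_{u(c)}$, whose flow consists of automorphisms of $F_c$, and $w_2$ identifies $F_c$ with $\mathbb C$. By Lemma~\ref{lem:affine}, $g(c,w_2)$ is affine in $w_2$; having no zero, it is independent of $w_2$. So $g=e^{h(w_1)}$ with $h\in\mathcal O(\mathbb C)$, and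
\[
e_1=\frac{\partial}{\partial w_1},\qquad e_2=kw_1\frac{\partial}{\partial w_1}+e^{h(w_1)}\frac{\partial}{\partial w_2}.
\]
Thus $\Phi$ carries the unitary frame \eqref{eq:newfamily} of $\omega_{k,h}$ to a unitary frame of $\omega$ and is a holomorphic isometry.
\end{proof}

Propositions~\ref{prop:fibration} and~\ref{prop:normal} give (iv)$\Rightarrow$(i), and with Section~\ref{sec:easy} the proof of Theorem~\ref{thm:char} is complete.

\begin{remark}\label{rem:line}
A complete Chern-flat metric $\omega$ on $\mathbb C^2$ is isometric to some $\omega^{\rho,\lambda}$ if and only if its torsion takes values in a line; this includes the case of constant torsion. Necessity was seen in Section~\ref{sec:answer}. Conversely, \eqref{eq:closed} gives $A\varphi^1+B\varphi^2=df$ with $e_if$ constant, so $\omega\cong\omega_{k,h}$ by Theorem~\ref{thm:char}; the proof of Theorem~\ref{thm:answer} shows that torsion in a line forces $k=0$ or $h$ constant, and in both cases the metric belongs to the family.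
\end{remark}

\section{Finite-dimensional Lie algebras: proof of Theorem~\ref{thm:lie}}\label{sec:lie}

Let $\mathfrak g$ be the complex Lie algebra generated by $e_1,e_2$, and assume $\dim\mathfrak g<\infty$. We verify condition (iv) of Theorem~\ref{thm:char}. An ideal of $\mathfrak g$ defines a distribution that is invariant under $e_1$ and $e_2$, and the plan is to obtain $f$ from an abelian ideal. A semisimple Lie algebra has no nonzero abelian ideal, so we first show that the semisimple part of $\mathfrak g$ plays no role; this is where the topology of $\mathbb C^2$ enters. We use four facts from Lie theory.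
\begin{enumerate}
\item[(L1)] (Palais \cite{Palais}.) If a finite-dimensional real Lie algebra of vector fields on a manifold is generated by complete fields, then the simply connected Lie group with this Lie algebra acts on the manifold, and the given fields are the fundamental fields of the action.
\item[(L2)] (Levi.) A simply connected complex Lie group is a semidirect product $\mathcal G=\mathcal R\rtimes\mathcal S$ of simply connected complex subgroups, where $\mathcal R$ has as Lie algebra the radical $\mathfrak r$ (the largest solvable ideal) and $\mathcal S$ has a semisimple Lie algebra $\mathfrak s$. If $K$ is a maximal compact subgroup of $\mathcal S$ with Lie algebra $\mathfrak k$, then $\mathfrak s=\mathfrak k+\sqrt{-1}\,\mathfrak k$.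
\item[(L3)] (Cartan--Iwasawa--Mostow.) In a connected Lie group, the maximal compact subgroups are connected and conjugate to one another, every compact subgroup lies in one of them, and each of them is a deformation retract of the group.
\item[(L4)] (Chevalley--Malcev.) Connected Lie subgroups of a simply connected solvable Lie group are closed and simply connected.
\end{enumerate}
A compact connected solvable Lie group is a torus. So by (L3) a simply connected solvable Lie group has trivial maximal compact subgroup: it is contractible and has no nontrivial compact subgroup.

\emph{The action.} Over $\mathbb R$, the algebra $\mathfrak g$ is generated by the fields $e_i$ and $\sqrt{-1}\,e_i$, which are complete by Lemma~\ref{lem:flows}. By (L1), the simply connected complex group $\mathcal G$ of $\mathfrak g$ acts on $\mathbb C^2$; we let it act on the left, with $\exp(tX)$ acting by the flow of $X\in\mathfrak g$. (This reverses the sign of the bracket, which changes no subalgebra or ideal.) All fields in $\mathfrak g$ are $\mathbb C$-complete. The action is holomorphic, because each element acts as a product of flows of holomorphic fields and the evaluation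 maps $X\mapsto X(x)$ are complex linear. It is transitive by Lemma~\ref{lem:flows}. An element $g\in\mathcal G$ pushes the field $X$ forward to the field $\operatorname{Ad}_gX$, and ideals of $\mathfrak g$ are $\operatorname{Ad}$-invariant since $\mathcal G$ is connected.

\begin{lemma}\label{lem:radical}
The group $\mathcal R$ acts transitively on $\mathbb C^2$. In particular $\mathfrak r\ne0$.
\end{lemma}

\begin{proof}
Fix a point $x$, let $\mathcal H\subset\mathcal G$ be its stabilizer and $\mathfrak h=\{X\in\mathfrak g:X(x)=0\}$ its Lie algebra, a complex subalgebra. Since $\mathcal G/\mathcal H\cong\mathbb C^2$ is contractible, the homotopy sequence of $\mathcal H\to\mathcal G\to\mathcal G/\mathcal H$ shows that $\mathcal H$ is connected and that the inclusion $\mathcal H\to\mathcal G$ is an isomorphism on all homotopy groups, hence a homotopy equivalence.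

The group $K$ of (L2) is maximal compact in $\mathcal G$. For if $K\subset K'$ with $K'$ compact, the projection $\mathcal G\to\mathcal S$ maps $K'$ onto a compact group containing $K$, hence onto $K$, and it is injective on $K'$ because $K'\cap\mathcal R$ is trivial; so $K'=K$. Let $K_{\mathcal H}$ be a maximal compact subgroup of $\mathcal H$. By (L3), $K_{\mathcal H}\subset gKg^{-1}$ for some $g\in\mathcal G$, and both $K_{\mathcal H}\to\mathcal H\to\mathcal G$ and $gKg^{-1}\to\mathcal G$ are homotopy equivalences. So the inclusion $K_{\mathcal H}\to gKg^{-1}$ is a homotopy equivalence of closed connected manifolds. The dimension of such a manifold is the top degree of its nonzero homology with $\mathbb Z/2$ coefficients, so the dimensions agree and $K_{\mathcal H}=gKg^{-1}$. Thus $\mathfrak h\supset\operatorname{Ad}_g\mathfrak k$, and since $\mathfrak h$ is complex, $\mathfrak h\supset\operatorname{Ad}_g\mathfrak s$. From $\mathfrak g=\operatorname{Ad}_g(\mathfrak r+\mathfrak s)=\mathfrak r+\operatorname{Ad}_g\mathfrak s$ we conclude that the values at $x$ of the fields in $\mathfrak r$ fill the tangent space. As $x$ is arbitrary, all $\mathcal R$-orbits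 are open, so there is only one.
\end{proof}

Let $\mathfrak a\ne0$ be the last nonzero term of the derived series of $\mathfrak r$. It is abelian, and it is an ideal of $\mathfrak g$, since the bracket of two ideals is an ideal. Put $\mathfrak a(x)=\{Y(x):Y\in\mathfrak a\}$. Then $g_*\mathfrak a(x)=\mathfrak a(gx)$ for $g\in\mathcal G$, so $\dim\mathfrak a(x)$ is constant, and it equals $1$ or $2$ because $\mathfrak a$ contains a nonzero field.

\medskip
\emph{Rank two.} Here $\mathfrak a$ provides coordinates in which the frame is affine. The connected subgroup of $\mathcal G$ with Lie algebra $\mathfrak a$ has open orbits and is therefore transitive. A field $Y\in\mathfrak a$ is invariant under this group, so if it vanishes at one point it vanishes identically. Hence evaluation at any point is an isomorphism from $\mathfrak a$ onto the tangent space, and a basis $Y_1,Y_2$ of $\mathfrak a$ satisfies the hypotheses of Lemma~\ref{lem:orbit}. In the resulting global coordinates $t=(t_1,t_2)$, $\mathfrak a$ is the space of constant fields. Since $[\partial/\partial t_j,e_i]\in\mathfrak a$, the coefficients of $e_i$ have constant first derivatives. So the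 matrix $E(t)$ with columns $e_1,e_2$ is an affine function of $t$, and $\det E$ is a polynomial without zeros, hence constant. Write $E(t)=E(0)(I+N(t))$ with $N$ linear in $t$. For all $s\in\mathbb C$,
\[
1=\det(I+N(st))=1+s\operatorname{tr}N(t)+s^2\det N(t),
\]
so the image of $N$ is a linear subspace $V\subset\mathfrak{sl}_2(\mathbb C)$ on which $\det$ vanishes. On $\mathfrak{sl}_2(\mathbb C)$, with diagonal entries $a,-a$ and off-diagonal entries $b,c$, the quadratic form $\det=-a^2-bc$ is nondegenerate. So $V\subset V^\perp$ gives $\dim V\le3-\dim V$, that is, $\dim V\le1$. Hence $N(t)=\beta(t)N_0$ with $\beta$ a linear form and $\det N_0=0$. Choose a row vector $\kappa\ne0$ with $\kappa N_0=0$ and put $f(t)=\kappa E(0)^{-1}t$, a nonzero linear form. Then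
\[
(e_1f,\ e_2f)=\kappa E(0)^{-1}E(t)=\kappa\,(I+\beta(t)N_0)=\kappa
\]
is constant, and (iv) holds.

\medskip
\emph{Rank one.} Now $\mathfrak a$ defines an invariant foliation by curves, and the difficulty is to find a global first integral; we obtain it as a map between homogeneous spaces of $\mathcal R$, where (L4) guarantees that the quotient is a manifold. Fix $x_0$, with stabilizer $\mathcal R_0\subset\mathcal R$ and Lie algebra $\mathfrak r_0=\{X\in\mathfrak r:X(x_0)=0\}$. By Lemma~\ref{lem:radical}, $\mathbb C^2\cong\mathcal R/\mathcal R_0$, and $\mathcal R_0$ is connected because $\mathbb C^2$ is simply connected. Since $\mathfrak a$ is an ideal, $\mathfrak p=\mathfrak a+\mathfrak r_0$ is a complex subalgebra, and evaluation at $x_0$ gives $\mathfrak p/\mathfrak r_0\cong\mathfrak a(x_0)$, so $\dim\mathfrak p=\dim\mathfrak r_0+1=\dim\mathfrak r-1$. Let $\mathcal P\subset\mathcal R$ be the connected subgroup with Lie algebra $\mathfrak p$; it contains $\mathcal R_0$, and it is closed and simply connected by (L4). Thus $\mathcal R/\mathcal P$ is a Riemann surface. Since $\mathcal R$ is contractible, $\pi_1(\mathcal R/\mathcal P)\cong\pi_0(\mathcal P)$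 and $\pi_2(\mathcal R/\mathcal P)\cong\pi_1(\mathcal P)$ are trivial. By uniformization $\mathcal R/\mathcal P$ is $\mathbb C$ or the disc, in either case an open subset of $\mathbb C$, and
\[
f\colon\mathbb C^2=\mathcal R/\mathcal R_0\to\mathcal R/\mathcal P\subset\mathbb C,\qquad gx_0\mapsto g\mathcal P
\]
is a nonconstant entire function. For $Y\in\mathfrak a$ and $g\in\mathcal R$ we have $\operatorname{Ad}_{g^{-1}}Y\in\mathfrak a\subset\mathfrak p$, so
\[
f(\exp(tY)gx_0)=g\exp(t\operatorname{Ad}_{g^{-1}}Y)\,\mathcal P=g\mathcal P ,
\]
and therefore $Yf=0$ for all $Y\in\mathfrak a$. As $[e_i,Y]\in\mathfrak a$, also $Y(e_if)=e_i(Yf)-[e_i,Y]f=0$. At each point some $Y\in\mathfrak a$ is nonzero and is annihilated by both $df$ and $d(e_if)$, so $d(e_if)\wedge df\equiv0$. This is (iv).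

In both cases Theorem~\ref{thm:char} gives $\omega\cong\omega_{k,h}$. \qed

\begin{remark}
The converse of Theorem~\ref{thm:lie} fails, already for $\omega_\ast$. There $[e_1,e_2]-e_1=e^{z_1}\partial_2$, so the Lie algebra generated by $e_1,e_2$ contains $e^{z_1}\partial_2$ and $z_1\partial_1$. Bracketing $n$ times with $z_1\partial_1$ turns $e^{z_1}\partial_2$ into $P_n(z_1)e^{z_1}\partial_2$, where $P_0=1$ and $P_{n+1}=z_1(P_n+P_n')$ has degree $n+1$. So this Lie algebra is infinite-dimensional.
\end{remark}

\begin{thebibliography}{9}

\bibitem{MWY} Zeqing Miao, Hanyu Wu, and Bo Yang, \emph{Holomorphic functions on a class of complete Hermitian manifolds}, arXiv:2608.01594 (2026).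

\bibitem{Palais} Palais, \emph{A global formulation of the Lie theory of transformation groups}, Mem. AMS 22, 1957.

\end{thebibliography}
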